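# Exchanged branches of the double point curve of a germ $(\mathbb C^2,0)\to(\mathbb C^3,0)$

## 1. Fold germs, where the involution is a reflection of the plane

Let $g(s,w)$ be holomorphic near $0\in\mathbb C^2$ and consider
$$\Phi(s,t)=\bigl(s,\;t^2,\;t\,g(s,t^2)\bigr).$$
Assume that $\Phi$ is an immersion outside the origin but not at the origin. We look for the points where $\Phi$ fails to be injective.

If $\Phi(s,t)=\Phi(s',t')$ with $(s,t)\ne(s',t')$, then $s'=s$ and $t'^2=t^2$, so $t'=-t\neq0$. The third coordinate gives $t\,g(s,t^2)=-t\,g(s,t^2)$, that is, $g(s,t^2)=0$. Conversely, if $t\ne 0$ and $g(s,t^2)=0$, then $(s,t)$ and $(s,-t)$ have the same image.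

What about points of $\{g(s,t^2)=0\}$ with $t=0$? At $(s,0)$ the partial derivatives of $\Phi$ are $(1,0,0)$ and $(0,0,g(s,0))$, so $\Phi$ is immersive there exactly when $g(s,0)\neq 0$. By our assumption $g(0,0)=0$ and $g(s,0)\ne0$ for small $s\neq0$. So, off the origin, the set of points that have a partner is exactly $\{g(s,t^2)=0\}\setminus 0$. Its closure is the *double point curve*
$$D=\{g(s,t^2)=0\},$$
and the *involution* $\iota:D\to D$, which sends a point to its partner, is $\iota(s,t)=(s,-t)$.

Let $D=\bigcup D_i$ be the decomposition into irreducible components. The involution permutes them: $\iota(D_i)=D_{\sigma(i)}$.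

**Proposition 1.** For a fold germ as above, the linear reflection $h(s,t)=(s,-t)$ satisfies $h(D)=D$ and $h(D_i)=D_{\sigma(i)}$ for every $i$.

**Proof.** The equation $g(s,t^2)=0$ is invariant under $h$, so $h(D)=D$. Also $h|_D=\iota$, so $h(D_i)=\iota(D_i)=D_{\sigma(i)}$. $\square$

Three families show what $\sigma$ can look like. Throughout, $n,k\ge1$.

1. For $g=w+s^{2n}$, that is, $\Phi=(s,t^2,t^3+s^{2n}t)$, we get $D=\{s^n=\pm it\}$, and $t\mapsto-t$ exchanges the two components.
2. For $g=s^2+w^k$, that is, $\Phi=(s,t^2,s^2t+t^{2k+1})$, we get $D=\{s=\pm it^k\}$. The two components are exchanged for $k$ odd, and each is invariant for $k$ even.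
3. For $g=sw+s^{2n+1}$, that is, $\Phi=(s,t^2,st^3+s^{2n+1}t)$, we get $D=\{s=0\}\cup\{t=\pm is^n\}$. The line is invariant and the other two components are exchanged.

So for fold germs, exchanged branches $D_i$ and $D_{\sigma(i)}$ sit in the plane in the same way, even together with the rest of $D$. The proof used one thing only: $\iota$ is the restriction to $D$ of a homeomorphism of the whole plane. For a general germ $\iota$ is defined on $D$ alone, and nothing provides such an extension. Do exchanged branches still look alike?

## 2. The double point curve of a finitely determined germ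

**Definition (finite determinacy).** Two germs $(\mathbb C^2,0)\to(\mathbb C^3,0)$ are $\mathcal A$-equivalent if they differ by biholomorphic coordinate changes in source and target. A germ $\Phi$ is *finitely determined* if, for some $k$, every germ with the same $k$-jet is $\mathcal A$-equivalent to $\Phi$.

We use this notion through its infinitesimal description. Let $\Theta(\Phi)$ be the module of holomorphic vector fields along $\Phi$, put $t\Phi(\xi)=d\Phi(\xi)$ for a vector field $\xi$ in the source, and $\omega\Phi(\zeta)=\zeta\circ\Phi$ for a vector field $\zeta$ in the target. The $\mathcal A_e$-*codimension* of $\Phi$ is the dimension of $\Theta(\Phi)/\bigl(t\Phi(\Theta_{\mathbb C^2,0})+\omega\Phi(\Theta_{\mathbb C^3,0})\bigr)$. The same quotient makes sense for a multigerm, that is, a map germ along a finite set of points $p_1,\dots,p_m$ with common image $q$. By Mather, a multigerm is stable if and only if this quotient is $0$, and we take that as the meaning of *stable*.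

**Fact (MG)** (Mather; Mather–Gaffney criterion; see C.T.C. Wall, *Finite determinacy of smooth map-germs*, Bull. LMS 13 (1981), Thms 1.2, 2.1). A germ is finitely $\mathcal A$-determined if and only if its $\mathcal A_e$-codimension is finite. A finite germ whose small representative is stable, as a multigerm, over every value $\ne0$ is finitely determined.

**Lemma 1.** A multigerm of immersions $(\mathbb C^2,p_i)\to(\mathbb C^3,q)$ with one branch is stable. With two branches it is stable if and only if the two tangent planes $T_1,T_2\subset\mathbb C^3$ are distinct, that is, the sheets are transverse.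

**Proof.** The quotient is the cokernel of the $\mathcal O_{\mathbb C^3,q}$-linear map $\omega\Phi$ from $\Theta_{\mathbb C^3,q}$ to the finitely generated module $N=\bigoplus_i\Theta(\Phi)_{p_i}/t\Phi(\Theta_{p_i})$. By Nakayama it vanishes if and only if $\omega\Phi$ is surjective modulo $\mathfrak m_q$. Since $\Phi$ is immersive at $p_i$, $\mathfrak m_q\mathcal O_{p_i}=\mathfrak m_{p_i}$, so $N/\mathfrak m_qN=\bigoplus_i\mathbb C^3/T_i$. The map $\mathbb C^3\to\mathbb C^3/T_1$ is surjective. The map $\mathbb C^3\to\mathbb C^3/T_1\oplus\mathbb C^3/T_2$ has kernel $T_1\cap T_2$ and a 2-dimensional target, so it is surjective if and only if $\dim (T_1\cap T_2)=1$, i.e. $T_1\ne T_2$. $\square$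

**The standing situation.** Let $\Phi:(\mathbb C^2,0)\to(\mathbb C^3,0)$ be finitely determined and not an immersion at $0$. A small representative is then an immersion off $0$ whose only multiple points away from $0$ are transverse double points. In particular $\Phi^{-1}(0)=\{0\}$ near $0$: otherwise $\Phi$ would be constant on a curve, against immersivity. So we may choose a representative $\Phi:U\to V$ that is proper with finite fibres, with $\Phi^{-1}(0)=\{0\}$, such that every $q\neq0$ has at most two preimages, $\Phi$ is immersive at them, and two sheets over the same $q$ are transverse. For instance, the Whitney umbrella $(s,t^2,st)$ is of this kind (a fold germ with $g=s$, $D=\{s=0\}$). The injective germ $(s,t^2,t^3)$ is not finitely determined, because it fails to be immersive along $\{t=0\}$.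

**Definition (double point curve, involution).**
$$(D,0)=\overline{\{p\ne0:\ \Phi^{-1}(\Phi(p))\neq\{p\}\}}\subset(\mathbb C^2,0),\qquad D=\bigcup_{i=1}^rD_i .$$
This is a nonempty plane curve germ with irreducible components $D_i$. Off the origin $\iota$ exchanges the two preimages of each double value, and $\iota(0)=0$. The permutation $\sigma$ is defined by $\iota(D_i)=D_{\sigma(i)}$.

Off the origin taking the closure adds nothing. If double points $p_\nu$ with partners $p'_\nu$ tend to $p\ne0$, then by properness a subsequence of $p'_\nu$ converges to some $p'$ with $\Phi(p')=\Phi(p)\neq 0$. If $p'=p$, then $\Phi$ would not be injective near $p$, against immersivity at $p$. So $p'\neq p$ is a partner of $p$.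

**The question** (asked by Gergő Pintér and Tamás Terpai in "The boundary of the Milnor fibre and a linking invariant of finitely determined germs", arXiv:2304.12672 (2023)). Is there, for every such $\Phi$ and every $i$, a homeomorphism germ $h$ of $(\mathbb C^2,0)$ with $h(D_i)=D_{\sigma(i)}$ and $h(D)=D$ (*strong statement*)? Is there at least one with $h(D_i)=D_{\sigma(i)}$ (*weak statement*)?

Two examples that are not folds also satisfy the strong statement. Put $\rho=-\frac12+\frac{\sqrt3}2i$.

Let $\Phi=(s,st+t^{3k-1},t^3)$, $k\ge1$, and $m=3k-2$. A partner of $(s,t)$ is $(s,\zeta t)$ with $\zeta\in\{\rho,\rho^2\}$ and $t\ne0$. The second coordinate gives $s(1-\zeta)=(\zeta^{-1}-1)t^{m}$, i.e. $s=\zeta^{-1}t^m=\zeta^2t^m$. So $D=\{s=\rho^2t^m\}\cup\{s=\rho t^m\}$. Since $m\equiv1$ mod $3$, the partner $t'=\zeta t$ satisfies $\zeta\, t'^m=\zeta^2t^m=s$, so $\iota$ exchanges the two branches. Here $h(s,t)=(-t^m-s,\,t)$ exchanges them too, because $\rho+\rho^2=-1$. This $h$ does not restrict to $\iota$, and it need not: the question asks only about sets.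

Let $\Phi=(s^2,t^2,s^3+t^3+st)$. A partner of $(s,t)$ is one of $(s,-t)$, $(-s,t)$, $(-s,-t)$, and the third coordinate gives respectively $t^2+s=0$, $s^2+t=0$, $s^3+t^3=0$. So $D=\{(s+t^2)(s^2+t)(s+t)(s+\rho t)(s+\rho^{-1}t)=0\}$, all five components are invariant, and $h=\mathrm{id}$ works.

**What $\iota$ is, intrinsically.** The *normalization* of a reduced curve germ $C$ with branches $C_i$ is the disjoint union $\hat C=\bigsqcup\hat C_i$ of germs $\hat C_i=(\mathbb C,0)$ together with a map $n:\hat C\to C$ that restricts to a homeomorphism $\hat C_i\to C_i$, biholomorphic off $0$. For the cusp $y^2=x^3$ it is $n(t)=(t^2,t^3)$. The origins of the $\hat C_i$ are called special points.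

**Lemma 2.** In the standing situation $\iota$ lifts to a holomorphic involution $\hat\iota$ of $\hat D$, biholomorphic from $\hat D_i$ to $\hat D_{\sigma(i)}$, with no fixed points off the special points.

**Proof.** Let $p\in D\setminus0$ with partner $p'$, and let $U_p,U_{p'}$ be small disjoint neighborhoods on which $\Phi$ is an embedding. By properness, all preimages of values near $\Phi(p)$ lie in $U_p\cup U_{p'}$. So near $p$ the curve $D$ is the preimage of $\Phi(U_p)\cap\Phi(U_{p'})$. That intersection is transverse, so $D$ is smooth at $p$, and $\iota=(\Phi|_{U_{p'}})^{-1}\circ\Phi$ is holomorphic there. If $p\to0$, then $\Phi(\iota(p))=\Phi(p)\to0$, and properness with $\Phi^{-1}(0)=\{0\}$ gives $\iota(p)\to0$. So $n^{-1}\circ\iota\circ n$ is holomorphic on each punctured $\hat D_i$, takes values in a single $\hat D_{\sigma(i)}$ by connectedness, and tends to the special point. By Riemann's extension theorem it extends. It is its own inverse, hence biholomorphic, and $\iota(p)\ne p$ off $0$. $\square$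

The normalization of a branch is always $(\mathbb C,0)$, whether the branch is smooth or very singular. So Lemma 2 by itself says nothing about how $D_i$ and $D_{\sigma(i)}$ lie in the plane. A sensible person who hopes for a positive answer therefore looks for information about the embedding that $\iota$ does respect.

## 3. A one-form on $D$ that the involution reverses

For germs $g,k$ of functions on $(\mathbb C^2,0)$ write $i_0(g,k)=\dim\mathcal O/(g,k)$. If $g$ is irreducible with normalization $n(t)$, this is $\operatorname{ord}_t(k\circ n)$, and it is additive over factors. Write $\mu(g)=i_0(g_x,g_y)$ for the Milnor number of $g$, and $D_i\cdot D_j$ for $i_0$ of the two equations. For example, $\mu(y^2-x^3)=i_0(x^2,y)=2$, and $\mu=0$ exactly for smooth branches. The two branches $s=\pm it^k$ have intersection number $k$.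

**Theorem 2.** Put $c_i=\mu(D_i)+\sum_{j\neq i}D_i\cdot D_j$. For every finitely determined $\Phi$ as in Section 2, $c_i=c_{\sigma(i)}$, and $c_i$ is even if $\sigma(i)=i$. Consequently, if $r=2$, the two components are exchanged and one of them is smooth, then the strong statement holds for $\Phi$. So an exchanged pair of a smooth and a singular branch needs $r\ge3$.

As a check, in the family with $D=\{s=\pm it^k\}$ we have $c_1=c_2=k$. These branches are invariant only for $k$ even, in agreement with the parity statement.

The proof needs one formula of Teissier.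

**Lemma 3.** Let $g$ be reduced with $x\nmid g$. Then $i_0(g,g_y)=\mu(g)+i_0(g,x)-1$.

**Proof.** Let $m=i_0(g,x)=\operatorname{ord}_yg(0,y)$. Then $\operatorname{ord}_yg_y(0,y)=m-1$, so $i_0(x,g_y)=m-1$. In particular no branch of $\{g_y=0\}$ lies in $\{x=0\}$. Let $\gamma(\tau)$ parametrize a branch of $\{g_y=0\}$. Along it, $\frac{d}{d\tau}(g\circ\gamma)=g_x(\gamma)\cdot\frac{d}{d\tau}(x\circ\gamma)$. Here $g\circ\gamma\not\equiv0$: otherwise an irreducible factor $e$ of $g$ would divide $g_y$, and since $g$ is reduced $e$ would divide $e_y$, which is impossible because $\operatorname{ord}_ye_y(0,y)=\operatorname{ord}_ye(0,y)-1$ is finite. Comparing orders,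
$$\operatorname{ord}(g\circ\gamma)=\operatorname{ord}(g_x\circ\gamma)+\operatorname{ord}(x\circ\gamma).$$
Summing over the branches of $g_y=0$ with multiplicity gives $i_0(g,g_y)=i_0(g_x,g_y)+i_0(x,g_y)=\mu(g)+m-1$. (If $g_y$ is a unit, then $m=1$ and all terms vanish.) $\square$

**Proof of Theorem 2.** Take a representative $\Phi:U\to V$ as in Section 2. By the finite mapping theorem $\Phi(U)$ is a hypersurface. Let $G=0$ be its reduced equation, shrunk so that $G$ generates the ideal of $\Phi(U)$ at every point of $V$. Let $F_i$ be the equation of $D_i$, let $\lambda=\prod F_i$, and choose coordinates $(x,y)$ with $x\nmid\lambda$.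

**Step 1: a nowhere zero 2-form on $U\setminus D$.** The purpose is to move a canonical form of the hypersurface to the source. On the smooth part of $\{G=0\}$ we have $dG\neq0$, and there is a unique 2-form $\beta$ on it with $dG\wedge\beta=dX\wedge dY\wedge dZ$. It is holomorphic and nowhere zero. If $p\in U\setminus D$, then $p$ is the only preimage of $\Phi(p)$ and $\Phi$ is immersive at $p$. So by properness $\Phi(U)$ is smooth at $\Phi(p)$ and $\Phi$ is a local biholomorphism onto it. Hence $\Omega=\Phi^*\beta$ is a nowhere zero holomorphic 2-form on $U\setminus D$.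

**Step 2: its pole along $D$, and the sign.** Let $p\in D\setminus0$ with partner $p'$. Near $\Phi(p)$ the image is two transverse smooth sheets, so $G=gg'$ with $g=0$ the sheet of $p$ and $g'=0$ the sheet of $p'$ (absorb a unit in $g$). Choose $w$ so that $(g,g',w)$ are coordinates, and write $dX\wedge dY\wedge dZ=e\,dg\wedge dg'\wedge dw$ with a unit $e$. Along $g=0$ we have $dG=g'\,dg$, and along $g'=0$ we have $dG=g\,dg'$. Therefore
$$\beta=\frac{dg'}{g'}\wedge e\,dw\ \text{ on }\{g=0\},\qquad \beta=-\frac{dg}{g}\wedge e\,dw\ \text{ on }\{g'=0\}.$$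
The minus sign comes from $dg\wedge dg'=-dg'\wedge dg$. So $\Omega$ has a simple pole along $D\setminus0$. Its Poincaré residue $\eta$ is $\Phi^*(e\,dw)$ near $p$ and $-\Phi^*(e\,dw)$ near $p'$, restricted to $D$. It is nowhere zero, since $w$ is a coordinate on the double curve $\{g=g'=0\}$. Since $\Phi\circ\iota=\Phi$ on $D$,
$$\iota^*\eta=-\eta\quad\text{on }D\setminus0. \tag{1}$$

**Step 3: a formula for $\eta$.** Write $\lambda\,\Omega=u\,dx\wedge dy$. By Step 2, $u$ is holomorphic and nowhere zero on $U\setminus0$. By Hartogs it extends to $0$, and $u(0)\ne0$ because zeros of a holomorphic function of two variables are not isolated. Where $\lambda_y\neq0$ we have $dx\wedge dy=-d\lambda\wedge dx/\lambda_y$. So $\Omega=-\frac{d\lambda}{\lambda}\wedge\frac{u\,dx}{\lambda_y}$ and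
$$\eta=-\frac{u\,dx}{\lambda_y}\Big|_D .$$
On $D_i$ we have $\lambda_y=F_{i,y}\prod_{j\ne i}F_j$. This is not identically zero there, because $x\nmid F_i$ implies $F_i\nmid F_{i,y}$ (compare orders in $y$ at $x=0$ as in Lemma 3).

**Step 4: the order of $\eta$ on each branch.** Let $t$ be a parameter of $\hat D_i$ and $m_i=i_0(F_i,x)=\operatorname{ord}_tx$. The unit $u$ contributes nothing, $dx$ has order $m_i-1$, and by Lemma 3
$$\operatorname{ord}_t\eta=(m_i-1)-i_0(F_i,F_{i,y})-\sum_{j\ne i}D_i\cdot D_j=-\mu(D_i)-\sum_{j\neq i}D_i\cdot D_j=-c_i .$$

**Step 5: comparison under $\hat\iota$.** By Lemma 2 and (1), the biholomorphism $\hat\iota:\hat D_i\to\hat D_{\sigma(i)}$ pulls $\eta$ back to $-\eta$. Orders are preserved, so $c_i=c_{\sigma(i)}$. Now let $\sigma(i)=i$. Then $\hat\iota$ is a nontrivial involution of $(\mathbb C,0)$, so its derivative at $0$ is $\pm1$. If it were $+1$, then $\frac12(\tau+\tau\circ\hat\iota)$, with $\tau$ any parameter, would be an invariant parameter, forcing $\hat\iota=\mathrm{id}$. So the derivative is $-1$, and $t=\frac12(\tau-\tau\circ\hat\iota)$ is a parameter with $t\circ\hat\iota=-t$.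 Write $\eta=t^{-c_i}(a_0+\cdots)\,dt$ with $a_0\ne0$. Comparing leading terms in $\hat\iota^*\eta=-\eta$ gives $(-1)^{1-c_i}=-1$, so $c_i$ is even.

**Step 6: two exchanged branches, one of them smooth.** Let $r=2$ and $\sigma=(1\,2)$. Then $\mu(D_1)+D_1\cdot D_2=\mu(D_2)+D_1\cdot D_2$, so $\mu(D_1)=\mu(D_2)$. If one branch is smooth, both are. Choose coordinates with $D_1=\{y=0\}$ and $D_2$ not tangent to the $y$-axis, so $D_2=\{y=x^kv(x)\}$ with $v(0)\neq0$. Replacing $y$ by $y/v(x)$ we get $D_2=\{y=x^k\}$. The map $(x,y)\mapsto(x,x^k-y)$ exchanges $D_1$ and $D_2$, so the strong statement holds. For $r=1$ nothing can be exchanged. Hence an exchanged smooth/singular pair needs $r\ge3$. $\blacksquare$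

**Where this stops.** For $r=2$ the intersection numbers cancel and $\iota$ preserves $\mu$. With a third branch they no longer cancel: $c_1=c_2$ reads
$$\mu(D_1)+D_1\cdot D_3=\mu(D_2)+D_2\cdot D_3. \tag{2}$$
A smooth $D_1$ and a cusp $D_2$ with $\mu(D_2)=2$ are compatible with (2) as soon as $D_3$ meets $D_1$ with intersection number larger by two. So the argument cannot be completed to a positive answer, and it tells us where to look for a negative one.

## 4. A smooth branch exchanged with a cusp

**Building the germ.** We want $\iota$ to pair $(\tau^2,\tau)\in\{y^2=x\}$ with $(\tau^2,\tau^3)\in\{y^2=x^3\}$. The two points have the same $x$, so try $\Phi=(x,p,q)$. Their $y$-coordinates $y=\tau$, $y'=\tau^3$ satisfy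
$$yy'=x^2,\qquad y^2+y'^2=x+x^3 .$$
Now $p=y^3-a(x)y$ takes equal values at $y\neq y'$ exactly when $y^2+yy'+y'^2=a$, and $q=y^4-b(x)y^2$ does so exactly when $(y+y')(y^2+y'^2-b)=0$. So we take $b=x+x^3$ and $a=b+x^2$. The extra factor $y+y'$ produces a third branch $y^2=a$. By Theorem 2 some further branch had to appear.

**Theorem 1.** Let
$$\Phi(x,y)=\bigl(x,\;y^3-(x+x^2+x^3)\,y,\;y^4-(x+x^3)\,y^2\bigr).$$
This germ is finitely determined and not an immersion at $0$. Its double point curve is $D=D_1\cup D_2\cup D_3$ with
$$D_1=\{y^2=x\},\qquad D_2=\{y^2=x^3\},\qquad D_3=\{y^2=x+x^2+x^3\},$$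
and $\iota$ exchanges $D_1$ and $D_2$ and preserves $D_3$. No homeomorphism germ of $(\mathbb C^2,0)$ carries $D_1$ to $D_2$. Hence both the strong and the weak statement are false in general.

**Proof.** Write $a=x+x^2+x^3$, $b=x+x^3$, $p=y^3-ay$, $q=y^4-by^2$. Work on $U=\{|x|<\varepsilon^2,\ |y|<2\varepsilon\}$ with $0<\varepsilon\le\frac12$, so $|x|<\frac14$. On $x=0$ we have $p=y^3$, so $\Phi^{-1}(0)=\{0\}$ and $\Phi$ is a finite germ. For $0<|x|<\frac14$ the numbers $x,x^3,a$ are nonzero and pairwise distinct, since $a=x(1+x+x^2)$, $a-x=x^2(1+x)$, $a-x^3=x(1+x)$ and $x-x^3=x(1-x^2)$.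

**Step 1: $\Phi$ is immersive exactly off $0$.** Since $x$ is a component, $\Phi$ fails to be immersive exactly where $p_y=3y^2-a=0$ and $q_y=2y(2y^2-b)=0$. This holds at $0$. If $y=0$, then $a=0$, so $x=0$. If $y\ne0$, then $y^2=a/3=b/2$, so $0=3b-2a=x-2x^2+x^3=x(1-x)^2$. As $|x|<\frac14$ this gives $x=0$ and then $y=0$, a contradiction.

**Step 2: all partners.** Let $\Phi(x,y)=\Phi(x,y')$ with $y\neq y'$. Dividing the differences of $p$ and of $q$ by $y-y'$,
$$y^2+yy'+y'^2=a,\qquad (y+y')(y^2+y'^2-b)=0 .$$

*Case (a): $y'=-y$.* The first equation becomes $y^2=a$.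

*Case (b): $y^2+y'^2=b$.* Then $yy'=a-b=x^2$. If $x=0$, then $yy'=0$ and $y^2+y'^2=0$, so $y=y'=0$, which is excluded. So $x\ne0$, and $y^2,y'^2$ are the roots of $z^2-(x+x^3)z+x^4=(z-x)(z-x^3)$. Up to order $y^2=x$ and $y'^2=x^3$. With $\tau=y$ we get $x=\tau^2$ and $y'=x^2/y=\tau^3$.

Conversely, all these are double pairs. In case (a) $q$ is even in $y$ and $p(x,\pm y)=\pm y(y^2-a)=0$, and $y\neq0$ for $x\neq 0$. In case (b)
$$p(\tau^2,\tau)=\tau^3-(\tau^2+\tau^4+\tau^6)\tau=-\tau^5-\tau^7,\quad p(\tau^2,\tau^3)=\tau^9-(\tau^2+\tau^4+\tau^6)\tau^3=-\tau^5-\tau^7,$$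
$$q(\tau^2,\tau)=\tau^4-(\tau^2+\tau^6)\tau^2=-\tau^8,\qquad q(\tau^2,\tau^3)=\tau^{12}-(\tau^2+\tau^6)\tau^6=-\tau^8 .$$
All points involved with $|x|<\varepsilon^2$ lie in $U$, since $|x|,|x^3|,|a|<4\varepsilon^2$. Hence $D=D_1\cup D_2\cup D_3$. The curves $D_1,D_3$ are smooth, $D_2$ is the cusp, all are irreducible, and they meet only at $0$ because $x,x^3,a$ are distinct for $x\ne0$. So each point of $D\setminus0$ falls under exactly one case and has exactly one partner: $\iota(\tau^2,\tau)=(\tau^2,\tau^3)$ between $D_1$ and $D_2$, and $\iota(x,y)=(x,-y)$ on $D_3$. In particular there are no triple points.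

**Step 3: the sheets are transverse.** The tangent planes at $\Phi(x,y)=\Phi(x,y')$ contain a vector $(1,*,*)$ and the vectors $(0,p_y,q_y)$ at $y$ and at $y'$ respectively. So it suffices that
$$\Delta=p_y(y)q_y(y')-p_y(y')q_y(y)\neq0 .$$
In case (a), $p_y(\pm y)=2a$ and $q_y(\pm y)=\pm2y(2a-b)=\pm2yx(1+x)^2$, so $\Delta=-8a\,y\,x(1+x)^2\ne0$. In case (b), with $y=\tau$, $y'=\tau^3$,
$$p_y(y)=2\tau^2-\tau^4-\tau^6=\tau^2(1-\tau^2)(2+\tau^2),\qquad q_y(y)=2\tau(\tau^2-\tau^6)=2\tau^3(1-\tau^4),$$
$$p_y(y')=2\tau^6-\tau^2-\tau^4=-\tau^2(1-\tau^2)(1+2\tau^2),\qquad q_y(y')=2\tau^3(\tau^6-\tau^2)=-2\tau^5(1-\tau^4),$$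
$$\Delta=2\tau^5(1-\tau^2)(1-\tau^4)\bigl[-\tau^2(2+\tau^2)+1+2\tau^2\bigr]=2\tau^5(1-\tau^2)(1-\tau^4)^2\neq0,$$
because $0<|\tau|<\frac12$.

**Step 4: finite determinacy.** By Steps 1–3 and Lemma 1, $\Phi$ is stable over every value $\ne0$. By (MG) it is finitely determined. It is not an immersion at $0$ by Step 1.

**Step 5: neighborhoods adapted to $D_1$ and $D_2$.** To compare the two branches topologically we use the fundamental group of the complement, in neighborhoods where it does not change under shrinking. Put
$$N'_r=\{|x-y^2|<r,\ |y|<r\},\qquad N_r=\{|x|<r^2,\ |y|<r^3\}.$$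
In the coordinates $(x-y^2,y)$ the set $N'_r\setminus D_1$ is a punctured disc times a disc. So its fundamental group is $\mathbb Z$, and for $r'<r$ the inclusion $N'_{r'}\setminus D_1\subset N'_r\setminus D_1$ induces an isomorphism. For $D_2$ use $\varphi_c(x,y)=(c^2x,c^3y)$, $0<c\le1$, which preserves $D_2$ and its complement and maps $N_r$ onto $N_{cr}$. With $c=r'/r$, both composites of $\varphi_c:N_r\setminus D_2\to N_{r'}\setminus D_2$ with the inclusion are homotopic to the identity through $\varphi_{c^\tau}$, $\tau\in[0,1]$. So the inclusion is a homotopy equivalence.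

**Step 6: $\pi_1(N_r\setminus D_2)$ is not abelian.** The cubic $z^3-3xz+2y$ in $z$ has discriminant $108(x^3-y^2)$. So over $N_r\setminus D_2$, which is connected, its roots form a 3-sheeted covering with a monodromy homomorphism to $S_3$. Along $x=0$, $y=y_0e^{i\phi}$, the roots are the cube roots of $-2y$, and the monodromy is a 3-cycle. Along $y=0$, $x=x_0e^{i\phi}$, the roots are $0,\pm\sqrt{3x}$, and the monodromy is a transposition. Moving both loops to a common base point changes these only by conjugation. A 3-cycle and a transposition generate $S_3$, so $\pi_1(N_r\setminus D_2)$ surjects onto $S_3$ and is not abelian.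

**Step 7: no homeomorphism.** Suppose $h$ is a homeomorphism germ with $h(D_1)=D_2$. Choose nested neighborhoods $N_{r_1}\supset h(N'_{s_1})\supset N_{r_2}\supset h(N'_{s_2})$ inside a domain where $h(D_1)=D_2$ holds. Then $h(N'_s)\setminus D_2$ is homeomorphic to $N'_s\setminus D_1$. With a base point in the smallest set, consider
$$\pi_1(h(N'_{s_2})\setminus D_2)\to\pi_1(N_{r_2}\setminus D_2)\to\pi_1(h(N'_{s_1})\setminus D_2)\to\pi_1(N_{r_1}\setminus D_2).$$
By Step 5 both composites of two consecutive maps are isomorphisms. So the middle map is surjective (first composite) and injective (second composite), and a nonabelian group would be isomorphic to $\mathbb Z$. This is a contradiction. $\blacksquare$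

**Check against Theorem 2.** Substituting parametrizations gives $D_1\cdot D_2=\operatorname{ord}(\tau^2-\tau^6)=2$, $D_1\cdot D_3=\operatorname{ord}(-\tau^4-\tau^6)=4$ and $D_2\cdot D_3=\operatorname{ord}(\tau^6-\tau^2-\tau^4-\tau^6)=2$. So $c_1=0+2+4$, $c_2=2+2+2$, $c_3=0+4+2$, all equal to $6$, and $c_3$ is even as it must be. By Theorem 2, $r=3$ is the smallest possible number of branches for an exchanged smooth/singular pair.

## 5. Prescribing branches and involution inside $D$

One counterexample could be an accident. In fact $\iota$ can do anything on a part of $D$ that Lemma 2 permits.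

**Theorem 3.** Let $(C,0)\subset(\mathbb C^2,0)$ be any nonempty reduced curve germ with normalization $n:\hat C\to C$, and let $\theta$ be any holomorphic involution of the multigerm $\hat C$ that is not the identity on any component it preserves. Then there is a finitely determined non-immersive $\Phi$ such that $C$ is a union of components of $D$ and $\iota|_C$ lifts to $\theta$. Conversely, $\iota$ always lifts to such an involution of $\hat D$. In particular, any two distinct plane branches occur as an exchanged pair $D_i,D_{\sigma(i)}$.

The converse is Lemma 2. For the last sentence take $C=C_1\cup C_2$ with two distinct branches and let $\theta$ exchange $\hat C_1$ and $\hat C_2$ through any identification of parameters. So the embedded topological, and even analytic, types of $D_i$ and $D_{\sigma(i)}$ are in general completely unrelated.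

The construction of $\Phi$ has two halves. First we make a map $f$ into a large $\mathbb C^N$ that identifies exactly the pairs $p,\theta p$ on $C$. Then we project linearly to $\mathbb C^3$, and show that a generic projection creates only transverse double points, apart from countably many values, which an analyticity argument removes.

**Step 1: invariant functions on $\hat C$.** We need functions that identify exactly $\theta$-orbits. If $\theta$ preserves $\hat C_i$, choose a parameter $t_i$ with $t_i\circ\theta=-t_i$ (Step 5 of the proof of Theorem 2) and put $s=t_i^2$ there. If $\theta$ exchanges $\hat C_i$ and $\hat C_j$, choose $t_i$, put $t_j=t_i\circ\theta$ on $\hat C_j$, and let $s=t_i$ on $\hat C_i$ and $s=t_j$ on $\hat C_j$. On each $\theta$-orbit $\kappa$ of components this gives a $\theta$-invariant function $s$ that separates $\theta$-orbits of points, vanishes only at special points, and satisfies $ds\neq0$ off them.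

Let $F=0$ be the reduced equation of $C$. The quotient $\mathcal O_{\hat C}/\mathcal O_C$ is finite-dimensional, so it is annihilated by some $\mathfrak m^k\subset\mathcal O_C$. Its annihilator is an ideal not only of $\mathcal O_C$ but also of $\mathcal O_{\hat C}$, and it lies in $\mathcal O_C$. Take a linear form $l$ that is nonzero on every branch. Then $l^k\mathcal O_{\hat C}\subset\mathcal O_C$. So there is $K\ge1$ such that every function on $\hat C$ of order $\geq K$ on all branches lies in $\mathcal O_C$. Hence there are $u_{\kappa,k}\in\mathcal O_{\mathbb C^2,0}$, $k=0,1,2$, that restrict to $s^{K+k}$ on the branches in $\kappa$ and to $0$ on all others.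

**Step 2: the map $f$.** Let
$$f=\bigl((F\,x^\alpha y^\beta)_{\alpha+\beta\le3},\ (u_{\kappa,k})_{\kappa,\;k=0,1,2}\bigr):U\to\mathbb C^N .$$
Here $U$ is a neighborhood of $0$ with $C\cap U=n(\bigsqcup\{|t_i|<\rho_0\})$ for some $\rho_0>0$, with $n$ injective off the special points and $dF\ne0$ on $C\cap U\setminus0$. To get $U$, start with a small neighborhood $U_0$ and remove $C\cap U_0\setminus n(\bigsqcup\{|t_i|<\rho_0\})$. This set is closed: $n$ is a closed map, and $n(\bigsqcup\{|t_i|<\rho_0\})$ is open in $C$ since the union of discs is open and contains all special points, so it is the full preimage of its image.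

Write $U^*=U\setminus0$ and $C^*=C\cap U\setminus0$. For $p=n(t)\in C^*$ put $\theta p=n(\theta t)$. Then $\theta p\in C^*$ and $\theta p\neq p$. On $C$ all components of $f$ are $\theta$-invariant, and $f(0)=0$. Call the coordinates $Fx^\alpha y^\beta$ the $F$-block: at $p$ it is $F(p)\,\mathrm{ev}_p$, where $\mathrm{ev}_p$ is evaluation at $p$ on polynomials of degree $\le3$. Put $T_p=df_p(\mathbb C^2)$. We need five properties.

**(P1)** *For $p\ne p'$ in $U^*$, $f(p)=f(p')$ if and only if $p\in C^*$ and $p'=\theta p$. Also $f\ne0$ on $U^*$.* If $F(p)\neq0$ and $f(p)=f(p')$, then $F(p')=F(p)$, and the quotients $xF/F$, $yF/F$ give $p=p'$. If $F(p)=0$, then $F(p')=0$. The $u$-coordinates of a point of $C^*$ on $\kappa$ are $s^K(1,s,s^2)\neq0$ in block $\kappa$ and $0$ in the other blocks, so they determine $\kappa$ and $s$, hence the $\theta$-orbit. The other direction is invariance.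

**(P2)** *$f$ is immersive on $U^*$.* Off $C$, if $v$ is killed by $dF$, $d(xF)$, $d(yF)$, then $F\,dx(v)=F\,dy(v)=0$, so $v=0$. At a point of $C^*$, if $dF(v)=0$ and $v\ne0$, then $v$ is tangent to $C$ and $du_{\kappa,0}(v)=d(s^K)(v)\neq0$.

**(P3)** *For $p\in C^*$, $L_p:=T_p+T_{\theta p}$ has dimension $3$.* Since $f\circ n\circ\theta=f\circ n$, the tangent directions of $C$ at $p$ and $\theta p$ have the same image line, with zero $F$-block. A vector $v$ at $p$ not tangent to $C$ has image with $F$-block $dF(v)\,\mathrm{ev}_p\neq0$, and likewise at $\theta p$. The functionals $\mathrm{ev}_p$ and $\mathrm{ev}_{\theta p}$ are independent. So $L_p$ is spanned by the line and two further independent directions.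

**(P4)** *If $f(p_1),f(p_2),f(p_3)$ are pairwise distinct, $p_i\in U^*$, they are affinely independent.* Let $\sum c_if(p_i)=0$ and $\sum c_i=0$. We show $c=0$. The $F$-blocks give $\sum c_iF(p_i)\,\mathrm{ev}_{p_i}=0$. Evaluations at three distinct points are independent on polynomials of degree $\le2$, so $c_i=0$ whenever $p_i\notin C$. If at least two $p_i$ are off $C$, then $\sum c_i=0$ kills the last coefficient. If only $p_1\notin C$, then $c_2+c_3=0$ and $c_2(f(p_2)-f(p_3))=0$, so $c_2=c_3=0$. If all $p_i\in C$, their $u$-coordinates $s^K(1,s,s^2)$ are linearly independent: within one block the values of $s$ are distinct and nonzero, so Vandermonde applies, and different blocks are disjoint.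

**(P5)** *For $p\ne p'$ in $U\setminus C$, $\dim(T_p+T_{p'})=4$.* Let $J_p$ be the span of $\mathrm{ev}_p$ and the two first derivatives at $p$, as functionals on cubics. The $F$-block of $df_p(v)$ is $dF(v)\,\mathrm{ev}_p+F(p)\,\partial_v|_p$, so the $F$-block of $T_p$ is a 2-dimensional subspace of $J_p$. And $J_p\cap J_{p'}=0$, since cubics take arbitrary 1-jets at two points: let $\ell$ be affine with $\ell(p)=0\neq\ell(p')$. The products of $\ell^2$ with affine functions have zero 1-jet at $p$ and arbitrary 1-jet at $p'$, and symmetrically.

**Step 3: a counting lemma for generic projections.** Let $M=\mathrm{Hom}(\mathbb C^N,\mathbb C^3)$ and $\Phi_A=A\circ f$ for $A\in M$.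

**Lemma 4.** Let $Z$ be a second countable complex manifold, and $E\subset Z\times M$ an analytic subset whose fibres $E_z\subset M$ are linear subspaces of codimension $\ge\dim Z$. Then for almost every $A\in M$ the set $\{z:(z,A)\in E\}$ is countable. If all codimensions are $>\dim Z$, it is empty for almost every $A$.

**Proof.** We have $\dim E\le\dim Z+\max_z\dim E_z\le\dim M$. Decompose $E$ into countably many connected complex manifolds: the regular part of $E$, that of $\mathrm{Sing}\,E$, and so on. Each has dimension $\le\dim M$. By Sard, almost every $A$ is a regular value of the projection to $M$ of each of them. Its fibre is then a manifold of dimension $\le0$, hence countable, and it is empty where the dimension is $<\dim M$. In the second situation this strict inequality always holds. $\square$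

We apply the lemma to six families. In each, $E$ is given locally by holomorphic equations that are linear in $A$.

* (E0) $p\in U^*$ with $Af(p)=0$. Dimension 2, codimension 3 by (P1).
* (E1) $(p,[v])$ with $p\in U^*$, $[v]\in\mathbb P(T_pU)$ and $A\,df_p(v)=0$. Dimension 3, codimension 3 by (P2).
* (E2) $(p_1,p_2,p_3)\in(U^*)^3$ with pairwise distinct $f(p_i)$ and $Af(p_1)=Af(p_2)=Af(p_3)$. Dimension 6, codimension 6 by (P4), since two independent differences must be killed.
* (E3) $(p,p',[\alpha])$ with $p\neq p'$ in $U\setminus C$, $[\alpha]\in\mathbb P((\mathbb C^3)^*)$, $Aw=0$ for $w=f(p)-f(p')$, and $\alpha A=0$ on $T_p+T_{p'}$. Dimension $2+2+2=6$. Complete $\alpha$ to a basis $\alpha_1,\alpha_2,\alpha$ of $(\mathbb C^3)^*$. The conditions are $\alpha_1Aw=0$, $\alpha_2Aw=0$, and $\alpha A=0$ on $T_p+T_{p'}+\langle w\rangle$. Here $w\ne0$ by (P1), and the last space has dimension $\ge4$ by (P5). So the codimension is at least $1+1+4=6$.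
* (E4) $(p,p')$ with $p\in C^*$, $p'\in U^*$, $f(p)\ne f(p')$ and $Af(p)=Af(p')$. Dimension 3, codimension 3.
* (E5) $(p,[v])$ with $p\in C^*$, $[v]\in\mathbb P(L_p)$ and $Av=0$. By (P3) the $L_p$ form a holomorphic bundle of rank 3, so the dimension is $1+2=3$. The codimension is 3.

Fix $A$ outside the six null sets, and put $\Phi=\Phi_A$. By (E0), $\Phi^{-1}(0)=\{0\}$ in $U$. So there are a ball $V$ around $0$ and a neighborhood $U'\subset U$ of $0$ with $\Phi:U'\to V$ proper with finite fibres. Let $Q\subset V$ be the countable set of values $\Phi(p)$ arising from the points in (E1)–(E5).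

**Step 4: over a value outside $Q\cup\{0\}$ everything is stable.** Let $q\in V\setminus(Q\cup\{0\})$. We claim that $q$ has at most two preimages in $U'$, that $\Phi$ is immersive at them, and that two sheets are transverse.

Immersivity holds since $q$ does not come from (E1). Suppose there are three preimages. If their $f$-values are pairwise distinct, (E2) occurs. Otherwise, say, $f(p_1)=f(p_2)$. By (P1), $p_1\in C^*$, $p_2=\theta p_1$ and $f(p_3)\ne f(p_1)$, so (E4) occurs for $(p_1,p_3)$. Both are excluded.

Now let $p,p'$ be the two preimages. If $f(p)=f(p')$, then $p'=\theta p$ by (P1). Since (E5) does not occur, $A$ maps $L_p=T_p+T_{p'}$ isomorphically onto $\mathbb C^3$, so $AT_p+AT_{p'}=\mathbb C^3$ and the sheets are transverse. If $f(p)\neq f(p')$, neither point is on $C$, since (E4) does not occur. If $AT_p=AT_{p'}$, a covector $\alpha\ne0$ vanishing on this plane would give a point of (E3). So the sheets are transverse.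

**Step 5: removing the exceptional values, and finite determinacy.** A countable set can still accumulate at $0$. Analyticity rules this out. Let $S\subset V$ be the support of the cokernel of
$$\omega\Phi:\Theta_V\to\Phi_*\bigl(\Theta(\Phi)/t\Phi(\Theta_{U'})\bigr).$$
The target is a coherent $\mathcal O_V$-module because $\Phi$ is finite, so $S$ is analytic. A value $q\neq0$ lies in $S$ if and only if the multigerm of $\Phi$ over $q$ is not stable. By Step 4 and Lemma 1, $S\setminus0\subset Q$ is countable. A countable analytic set has dimension $\le0$, so it is discrete, and after shrinking $S\subset\{0\}$. Then the stalk of the cokernel at $0$ is annihilated by a power of $\mathfrak m_0$ and is finitely generated, hence finite-dimensional. This stalk is the quotient that defines the $\mathcal A_e$-codimension. So $\Phi$ is finitely determined by (MG).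

Next, the set of $q$ with $\dim_{\mathbb C}\Phi_*\mathcal O_{U'}/\mathfrak m_q\Phi_*\mathcal O_{U'}\ge3$ is analytic (Fitting ideals), and so is the image of the non-immersive locus (finite mapping theorem). By Step 4 both are contained in $Q\cup\{0\}$, because an immersive preimage contributes exactly $1$ to the dimension. As before, after shrinking both are contained in $\{0\}$. So over every $q\ne0$ there are at most two preimages, both immersive. If there are two, the sheets are transverse by Lemma 1, since $q\notin S$.

**Step 6: $C$ lies in $D$ and $\iota$ is $\theta$ there.** For $p\in C^*$ near $0$ we have $\theta p\neq p$ and $\Phi(\theta p)=Af(\theta p)=Af(p)=\Phi(p)$. So $C\subset D$. In particular $\Phi$ is not injective near $0$, so it is not an immersion at $0$ and we are in the situation of Section 2. Since $D$ is a curve, each branch of $C$ is a component of $D$. Since there are no triple points off $0$, the partner of $p\in C^*$ is unique, so it is $\theta p$. Hence $\iota|_C$ lifts to $\theta$. $\blacksquare$
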